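\title{Resynchronized Uniformization of Rational Relations with Targets of Finite Shift Is Undecidable}

\begin{abstract}
A regular language over the disjoint union of an input and an output alphabet defines a rational relation; it can also prescribe the order in which a transducer reads and writes. We consider the following problem: given a rational relation and a regular target language $T$ of finite shift, is the relation uniformized by a subsequential transducer whose interleavings of input and output all lie in $T$? We show that the problem is undecidable, and in fact $\Sigma^0_1$-complete, already for the fixed target $\Sigma\Gamma^*\Sigma^*$ with two input letters and one output letter. The proof is a reduction from a tiling problem. On the other hand, the problem is decidable when the target bounds the number of output letters written before the last input letter; this follows by a reduction to the boundedness problem for distance automata. Consequently, for targets of shift at most $k$ the problem is decidable if $k\le 1$ and undecidable if $k\ge 2$.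
\end{abstract}

\section{The problem and the results}\label{sec:intro}

\subsection*{Synchronizations}

Let $\Sigma$ and $\Gamma$ be disjoint finite alphabets, the input and the output alphabet, and let $X=\Sigma\cup\Gamma$. Let $\pi_\Sigma\colon X^*\to\Sigma^*$ and $\pi_\Gamma\colon X^*\to\Gamma^*$ be the morphisms that delete the letters of the other alphabet. A word $w\in X^*$ is called a \emph{synchronization}; it represents the pair $(\pi_\Sigma(w),\pi_\Gamma(w))$, and it records in addition an order in which the input is read and the output is written. A language $L\subseteq X^*$ defines the relation
\[
[\![L]\!]=\{(\pi_\Sigma(w),\pi_\Gamma(w)) : w\in L\}\subseteq\Sigma^*\times\Gamma^*.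
\]
The relations defined by regular languages are exactly the rational relations.

The \emph{shift} of $w$ is the number of positions $i$ such that one of the letters $w[i]$, $w[i+1]$ lies in $\Sigma$ and the other in $\Gamma$. It counts how often $w$ switches between reading and writing. For $a\in\Sigma$ and $c\in\Gamma$, the words $aacc$ and $acac$ represent the same pair and have shift $1$ and $3$. A language has \emph{finite shift} if the shift of its words is bounded. Thus $\Sigma^*\Gamma^*$ has finite shift and $(ac)^*$ does not. The regular languages of finite shift define exactly the recognizable relations.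

\subsection*{Transducers and uniformization}

A \emph{subsequential transducer} from $\Sigma^*$ to $\Gamma^*$ has a finite set of states, an initial state, a transition function that assigns to each state $q$ and letter $a\in\Sigma$ a next state and an emitted word in $\Gamma^*$, and a partial \emph{final output} function from states to $\Gamma^*$. (A partial transition function can be completed by a sink without final output; this changes nothing below.) Suppose the run on $u=a_1\cdots a_n$ emits $v_1,\dots,v_n$ and ends in a state with final output $v_{\mathrm{fin}}$. Then the run is \emph{accepting}, its output is $v_1\cdots v_nv_{\mathrm{fin}}$, and it \emph{produces} the synchronization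
\[
a_1v_1a_2v_2\cdots a_nv_nv_{\mathrm{fin}}.
\]
The transducer computes the partial function that maps each accepted input to its output. For $T\subseteq X^*$, it is \emph{$T$-controlled} if every synchronization produced by an accepting run lies in $T$.

A \emph{uniformization} of a relation $R\subseteq\Sigma^*\times\Gamma^*$ is a function $f\subseteq R$ with the same domain as $R$: it selects one admissible output for every input that has one. We say that $R$ has a \emph{$T$-controlled subsequential uniformization} if some $T$-controlled subsequential transducer computes a uniformization of $R$. The problem studied here comes from L\"oding and Winter~\cite{LW}.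

\begin{quote}
\emph{Resynchronized uniformization with targets of finite shift.} Given finite automata for a regular language $S\subseteq X^*$ and a regular language $T\subseteq X^*$ of finite shift, does $[\![S]\!]$ have a $T$-controlled subsequential uniformization?
\end{quote}

The question is whether this problem is decidable. The \emph{source} $S$ says which outputs are correct, and the \emph{target} $T$ says when they may be written. The two are independent: the synchronizations that the transducer produces need not lie in $S$, they only have to represent pairs that some word of $S$ represents.

\subsection*{Which answer to expect}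

There are good reasons to guess that the problem is decidable. A transducer emits a word of bounded length at each step, and a target of finite shift lets it emit only a bounded number of times. So a $T$-controlled transducer has only finitely many different outputs, and for each single output word $v$ the set of inputs related to $v$ is a regular language. This makes it decidable whether a \emph{given} transducer is a solution (Section~\ref{sec:re}). Moreover, the basic target $\Sigma^*\Gamma^*$ leads to a decidable boundedness question (Section~\ref{sec:two}). What is missing is a bound on the length of the outputs that a solution may need, and this is where the guess fails.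

\begin{theorem}\label{thm:undec}
Let $\Sigma=\{a,b\}$, $\Gamma=\{c\}$ and $T=\Sigma\Gamma^*\Sigma^*$, a regular language all of whose words have shift at most $2$. It is undecidable, given a finite automaton for a regular language $S\subseteq X^*$, whether $[\![S]\!]$ has a $T$-controlled subsequential uniformization.
\end{theorem}

The target of Theorem~\ref{thm:undec} allows arbitrarily many output letters to be written while some input is still unread. The second theorem shows that the problem becomes decidable when this is forbidden. For $w\in X^*$, let $e(w)$ be the number of $\Gamma$-letters of $w$ that occur before the last $\Sigma$-letter of $w$, and $e(w)=0$ if $w$ has no $\Sigma$-letter. We call these letters \emph{early}. A synchronization produced by a transducer either starts with an input letter or contains none, so only the part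
\[
T^\circ=T\cap(\Sigma X^*\cup\Gamma^*)
\]
of a target $T$ matters. Recall that a problem is $\Sigma^0_1$-complete if it is recursively enumerable and every recursively enumerable set many-one reduces to it; the halting problem is the standard example.

\begin{theorem}\label{thm:sharp}
\leavevmode
\begin{enumerate}
\item The problem with regular targets of finite shift is recursively enumerable. Hence it is $\Sigma^0_1$-complete, already for the fixed $T$ of Theorem~\ref{thm:undec}.
\item The problem is decidable for rational sources and those regular $T$ for which $e$ is bounded on $T^\circ$; this condition on $T$ is itself decidable.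
\item Consequently, for targets of shift at most $k$ the problem is decidable if $k\le1$ and undecidable if $k\ge2$.
\end{enumerate}
\end{theorem}

Section~\ref{sec:two} compares the targets $\Sigma^*\Gamma^*$ and $\Sigma\Gamma^*\Sigma^*$, on which the ideas of both theorems are visible. Sections~\ref{sec:tilings} and~\ref{sec:reduction} prove Theorem~\ref{thm:undec}, Section~\ref{sec:re} proves part~1 of Theorem~\ref{thm:sharp}, and Sections~\ref{sec:cost} and~\ref{sec:distance} prove parts~2 and~3.

\subsection*{Conventions}

We use that regular languages are effectively closed under Boolean operations, concatenation, star, images and inverse images under morphisms, and right quotients $LM^{-1}=\{w: wm\in L\text{ for some }m\in M\}$ by regular languages $M$, and that inclusion and finiteness are decidable for them. For $R=[\![S]\!]$ with $S$ regular, the domain $\pi_\Sigma(S)$ of $R$ is therefore effectively regular, and so is, for each word $v\in\Gamma^*$, the set of inputs related to $v$: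
\begin{equation}\label{eq:fiber}
R^{-1}(v)=\{u\in\Sigma^*:(u,v)\in R\}=\pi_\Sigma\bigl(S\cap\pi_\Gamma^{-1}(v)\bigr).
\end{equation}
We write $\mathbb N=\{0,1,2,\dots\}$ and $\min\emptyset=\infty$.

\section{Late output and early output}\label{sec:two}

Let $R=[\![S]\!]$ with $S$ regular, and let $U$ be the domain of $R$.

Consider first the target $\Sigma^*\Gamma^*$, where all output comes late. If $a_1v_1\cdots a_nv_nv_{\mathrm{fin}}$ lies in $\Sigma^*\Gamma^*$, then $v_1,\dots,v_{n-1}$ are empty, so the output has length bounded by a constant $M$ of the transducer. Hence a $\Sigma^*\Gamma^*$-controlled uniformization exists only if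
\begin{equation}\label{eq:late}
\exists M\in\mathbb N\ \ \forall u\in U\ \ \exists v\in\Gamma^*:\quad |v|\le M\ \text{ and }\ (u,v)\in R .
\end{equation}
Conversely, if \eqref{eq:late} holds, run a deterministic automaton whose state determines membership in each of the finitely many regular languages $R^{-1}(v)$ with $|v|\le M$, emit nothing, and let the final output be the first such $v$, in a fixed order, with $u\in R^{-1}(v)$. Condition \eqref{eq:late} says that the function $u\mapsto\min\{|v|:(u,v)\in R\}$ is bounded on $U$. This function is the minimal cost of an accepting run of an automaton for $S$, if input letters are read for free and each output letter is guessed at cost $1$. Boundedness of such functions is decidable by a theorem of Hashiguchi, recalled in Section~\ref{sec:distance}.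

For the target $\Sigma\Gamma^*\Sigma^*$, where the output comes early, the quantifiers change places.

\begin{lemma}\label{lem:early}
Let $a\in\Sigma$, let $S\subseteq X^*$ be regular, and assume that the domain $U$ of $R=[\![S]\!]$ is contained in $a\Sigma^+$. Then $R$ has a $\Sigma\Gamma^*\Sigma^*$-controlled subsequential uniformization if and only if
\begin{equation}\label{eq:early}
\exists v\in\Gamma^*\ \ \forall u\in U:\quad (u,v)\in R .
\end{equation}
\end{lemma}

\begin{proof}
Suppose a controlled transducer computes a uniformization, and let $v$ be the word that it emits on reading $a$ in the initial state. Let $u=a_1\cdots a_n\in U$. Then $a_1=a$, $n\ge2$, the input $u$ is accepted, and its synchronization $ava_2v_2\cdots a_nv_nv_{\mathrm{fin}}$ lies in $\Sigma\Gamma^*\Sigma^*$. In a word of $\Sigma\Gamma^*\Sigma^*$ no $\Gamma$-letter follows the second $\Sigma$-letter, so $v_2,\dots,v_n,v_{\mathrm{fin}}$ are empty. The output on $u$ is $v$, and $(u,v)\in R$.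

Conversely, let $v$ be as in \eqref{eq:early}. Take a transducer with a fresh initial state without final output. From there it emits $v$ on the first letter and then simulates, without emitting anything, a deterministic automaton for the regular language $U$ on the whole input; the final output is $\varepsilon$ in accepting states and undefined elsewhere. It accepts exactly $U$, maps each $u=au'\in U$ to $v$, and produces $avu'\in\Sigma\Gamma^*\Sigma^*$.
\end{proof}

The hypothesis on $U$ is used twice. The common first letter makes $v$ independent of $u$, and the second letter excludes a final output.

\begin{example}\label{ex:ruler}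
Let $\Sigma=\{a\}$, $\Gamma=\{c\}$ and $S=a\,(ac)^+(a^+\cup c^+)$. Then
\[
[\![S]\!]=\{(a^{1+m},c^n): m,n\ge1,\ m\ne n\},\qquad U=aa^+ .
\]
Condition \eqref{eq:late} holds with $M=2$: answer $cc$ if $m=1$ and $c$ otherwise. Condition \eqref{eq:early} fails: the output $\varepsilon$ is never correct, and the output $c^n$ with $n\ge1$ is refuted by the input $a^{1+n}$.
\end{example}

The example shows the mechanism behind Theorem~\ref{thm:undec}. An early output $c^n$ is a claim, and the rest of the input is an attempt to refute it. Since $S$ may interleave the letters of $c^n$ with the input in any way, it can lay $c^n$ along a factor of the input as a ruler and detect that the factor does not have length $n$. We shall let $c^n$ claim that the $n\times n$ square cannot be tiled, and let $S$ accept $(u,c^n)$ exactly when the ruler finds an error in $u$ as a description of a tiling of that square. For each fixed $n$ the condition $U\subseteq R^{-1}(c^n)$ is decidable by \eqref{eq:fiber}; it is the search for $n$ that cannot be bounded.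

\section{Tilings of squares}\label{sec:tilings}

A \emph{tiling instance} is a tuple $(D,H,V,d_0)$ with $D$ a finite set of tiles, $H,V\subseteq D^2$, and $d_0\in D$. For $\Omega\subseteq\mathbb N^2$ with $(0,0)\in\Omega$, a \emph{tiling} of $\Omega$ is a map $\tau\colon\Omega\to D$ with $\tau(0,0)=d_0$ such that $(\tau(i,j),\tau(i+1,j))\in H$ and $(\tau(i,j),\tau(i,j+1))\in V$ whenever both points lie in $\Omega$. The \emph{$n\times n$ square} is $\{0,\dots,n-1\}^2$. It is classical (Wang; B\"uchi 1962) that the existence of a tiling of $\mathbb N^2$ is undecidable. We include a proof, in the form that we need.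

We consider deterministic Turing machines $\mathcal M$ on the tape $\mathbb N$, with state set $Q$, tape alphabet $A$ and blank $B\in A$, started on the blank tape in cell $0$ in a non-halting state $q_0$. In a non-halting state the machine writes a letter, changes state and moves left or right, and it never moves left from cell $0$. Every machine can be effectively brought into this form, so the halting problem for these machines is $\Sigma^0_1$-complete.

\begin{lemma}\label{lem:tiling}
From $\mathcal M$ one can compute a tiling instance such that $\mathcal M$ halts if and only if there is an $n\ge1$ for which the $n\times n$ square has no tiling.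
\end{lemma}

\begin{proof}
Row $j$ of a tiling will spell the configuration at time $j$. Let $C=A\cup(Q\times A)$ be the set of cell contents, where $(q,\alpha)$ marks the cell under the head, and let $s=(q_0,B)$. Let $\kappa_j\colon\mathbb N\to C$ be the configuration at time $j$, and put $\kappa_j(-1)={\vdash}$, a new symbol. The next content of a cell depends only on the cell and its two neighbors. Define $\delta\colon(C\cup\{\vdash\})\times C\times C\to C$ by the first case that applies:
\begin{itemize}
\item if $y=(q,\alpha)$ with $q$ non-halting and $\mathcal M$ writes $\alpha'$ on $(q,\alpha)$, then $\delta(x,y,z)=\alpha'$;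
\item if $y\in A$ and $x=(q,\alpha)$ with $q$ non-halting, and on $(q,\alpha)$ the machine moves right into state $q'$, then $\delta(x,y,z)=(q',y)$;
\item if $y\in A$ and $z=(q,\alpha)$ with $q$ non-halting, and on $(q,\alpha)$ the machine moves left into state $q'$, then $\delta(x,y,z)=(q',y)$;
\item otherwise $\delta(x,y,z)=y$.
\end{itemize}
A configuration has exactly one head and the head never leaves the tape, so $\kappa_{j+1}(i)=\delta(\kappa_j(i-1),\kappa_j(i),\kappa_j(i+1))$ for all $i\in\mathbb N$ whenever $\kappa_j$ is non-halting.

A tile must see its neighbors in order to apply $\delta$, so tiles are triples. The tiles are all triples in $(C\cup\{\vdash\})\times C\times C$ that contain no halting state, together with \emph{flagged} copies of $(\vdash,s,B)$, $(s,B,B)$ and $(B,B,B)$. The tile $d_0$ is the flagged $(\vdash,s,B)$. For tiles $d$, $d'$ with underlying triples $(x,y,z)$, $(x',y',z')$, let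
\begin{itemize}
\item $(d,d')\in H$ if and only if $x'=y$, $y'=z$, and both or neither of $d,d'$ are flagged;
\item $(d,d')\in V$ if and only if $d'$ is unflagged, $y'=\delta(x,y,z)$, and $x={\vdash}\Leftrightarrow x'={\vdash}$.
\end{itemize}
The flags force the bottom row to be blank to the right of the head, and the condition on $\vdash$ keeps a second head from entering column $0$ from the left.

We show that $\mathbb N^2$ has a tiling if and only if $\mathcal M$ does not halt. If $\mathcal M$ does not halt, place at $(i,j)$ the triple $(\kappa_j(i-1),\kappa_j(i),\kappa_j(i+1))$, flagged exactly when $j=0$. Row $0$ is $(\vdash,s,B),(s,B,B),(B,B,B),\dots$, so the flagged copies exist; consecutive triples overlap as $H$ requires; and $V$ holds by the property of $\delta$ and because the first component is $\vdash$ exactly in column $0$.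

Conversely, let $\tau$ be a tiling of $\mathbb N^2$. By $H$, all tiles of row $0$ are flagged. The only flagged tile with first component $s$ is $(s,B,B)$ and the only one with first component $B$ is $(B,B,B)$, so row $0$ is as above and its middle components form $\kappa_0$. By $V$, all tiles in column $0$ have first component $\vdash$. Suppose that $\mathcal M$ runs for at least $j$ steps and that the middle components of row $j$ form $\kappa_j$. By $H$, the third component of $\tau(i,j)$ is the middle component of $\tau(i+1,j)$, and for $i\ge1$ the first component is the middle component of $\tau(i-1,j)$. So $\tau(i,j)$ has the triple $(\kappa_j(i-1),\kappa_j(i),\kappa_j(i+1))$, also for $i=0$. No tile contains a halting state, so $\kappa_j$ is non-halting, and by $V$ the middle components of row $j+1$ form $\kappa_{j+1}$. By induction $\mathcal M$ does not halt.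

Finally, $\mathbb N^2$ has a tiling if and only if every $n\times n$ square has one. A tiling of $\mathbb N^2$ restricts to the squares. Conversely, the tilings of squares form a tree in which the parent of a tiling of the $(n+1)\times(n+1)$ square is its restriction to the $n\times n$ square. The tree has a single root and is finitely branching; if all levels are nonempty, K\"onig's lemma gives an infinite branch, whose union is a tiling of $\mathbb N^2$.
\end{proof}

\section{The reduction}\label{sec:reduction}

Fix a tiling instance $(D,H,V,d_0)$ and let $\Delta=D\cup\{\#\}$ with a new symbol $\#$. In this section we first use $\Delta$ as input alphabet and $\{c\}$ as output alphabet. The \emph{code} of a tiling $\tau$ of the $n\times n$ square lists its rows: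
\[
r_0\#r_1\#\cdots r_{n-1}\#,\qquad r_j=\tau(0,j)\,\tau(1,j)\cdots\tau(n-1,j).
\]
An automaton cannot verify that $u$ is such a code, since this requires many length comparisons and the ruler $c^n$ can be used only once. But if $u$ is \emph{not} a code, then one error suffices as a witness, and a nondeterministic automaton can guess it and verify it with a single use of the ruler. There are five kinds of errors: wrong shape, wrong number of rows, a row of wrong length, a violation of $H$, and a violation of $V$. They are described by the regular languages
\begin{align*}
S_0&=\bigl(\Delta^+\setminus(d_0\Delta^*\cap(D^+\#)^+)\bigr)\,c^+,\\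
S_1&=(D\cup\{\#c\})^*\,(\#\Delta^*\cup c^+),\\
S_2&=(\{\varepsilon\}\cup\Delta^*\#)\,(Dc)^*\,(D^+\cup c^+)\,\#\,\Delta^*,\\
S_3&=\bigcup_{(d,d')\in D^2\setminus H}\Delta^*\,dd'\,\Delta^*\,c^+,\\
S_4&=\bigcup_{(d,d')\in D^2\setminus V}\Delta^*\,d\,(\Delta c)^*\,d'\,\Delta^* .
\end{align*}
Let $N$ be the set of words that contain at least one letter of $\Delta$ and at least one $c$, and put $S'=(S_0\cup\dots\cup S_4)\cap N$. Membership in $N$ depends only on the represented pair, so $[\![S']\!]$ is the set of pairs $(u,c^n)\in[\![S_0]\!]\cup\dots\cup[\![S_4]\!]$ with $u\in\Delta^+$ and $n\ge1$; the intersection with $N$ removes the degenerate cases $u=\varepsilon$ and $n=0$.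

\begin{lemma}\label{lem:errors}
Let $u\in\Delta^+$ and $n\ge1$.
\begin{enumerate}
\item[(E0)] $(u,c^n)\in[\![S_0]\!]$ if and only if $u$ does not start with $d_0$ or is not of the form $r_0\#\cdots r_{m-1}\#$ with $m\ge1$ and all $r_j\in D^+$.
\item[(E1)] $(u,c^n)\in[\![S_1]\!]$ if and only if the number of $\#$ in $u$ is not $n$.
\item[(E2)] $(u,c^n)\in[\![S_2]\!]$ if and only if $u=xr\#y$ with $x\in\{\varepsilon\}\cup\Delta^*\#$, $r\in D^*$, $y\in\Delta^*$ and $|r|\ne n$.
\item[(E3)] $(u,c^n)\in[\![S_3]\!]$ if and only if $u$ has adjacent letters $d,d'\in D$, in this order, with $(d,d')\notin H$.
\item[(E4)] $(u,c^n)\in[\![S_4]\!]$ if and only if, for some $p$, the letters of $u$ at positions $p$ and $p+n+1$ are tiles $d,d'\in D$ with $(d,d')\notin V$.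
\end{enumerate}
\end{lemma}

\begin{proof}
In $S_0$ and $S_3$ the factor $c^+$ is appended to a language over $\Delta$, so (E0) and (E3) restate the definitions.

(E1) A word of $(D\cup\{\#c\})^*$ has equally many $\#$ and $c$. Appending a word of $\#\Delta^*$ gives more $\#$ than $c$, and appending a word of $c^+$ gives fewer. Conversely, if $u$ has more than $n$ symbols $\#$, insert one $c$ after each of the first $n$; the prefix that ends just before the next $\#$ lies in $(D\cup\{\#c\})^*$ and the rest in $\#\Delta^*$. If $u$ has $m<n$ symbols $\#$, insert one $c$ after each of them and append $c^{n-m}$.

(E2) The language $(Dc)^*D^+$ represents exactly the pairs $(r,c^n)$ with $r\in D^*$ and $|r|>n$, and $(Dc)^*c^+$ represents exactly those with $|r|<n$. The other factors of $S_2$ contain no $c$.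

(E4) The language $(\Delta c)^*$ represents exactly the pairs $(z,c^n)$ with $z\in\Delta^n$, so $d$ and $d'$ are separated by exactly $n$ letters of $u$.
\end{proof}

\begin{lemma}\label{lem:codes}
For $u\in\Delta^+$ and $n\ge1$, we have $(u,c^n)\notin[\![S']\!]$ if and only if $u$ is the code of a tiling of the $n\times n$ square. The domain of $[\![S']\!]$ is $\Delta^+$.
\end{lemma}

\begin{proof}
The pair avoids $[\![S_0]\!]$ and $[\![S_1]\!]$ if and only if $u$ starts with $d_0$ and $u=r_0\#\cdots r_{n-1}\#$ with all $r_j\in D^+$. For such $u$, the words $r$ that occur in a factorization as in (E2) are exactly $r_0,\dots,r_{n-1}$, so the pair also avoids $[\![S_2]\!]$ if and only if all $r_j$ have length $n$. Every code has this form. So let $u$ be of this form, number its positions from $0$, and let $\tau(i,j)$ be the letter of $r_j$ at position $i$. Then $\tau(0,0)=d_0$, the tile $\tau(i,j)$ stands at position $j(n+1)+i$ of $u$, and the positions $j(n+1)+n$ carry $\#$. Positions $p=j(n+1)+i$ and $p+1$ both carry tiles exactly when $i+1\le n-1$, and then they carry $\tau(i,j)$ and $\tau(i+1,j)$. Positions $p$ and $p+n+1=(j+1)(n+1)+i$ both exist and carry tiles exactly when $i\le n-1$ and $j+1\le n-1$, and then they carry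 $\tau(i,j)$ and $\tau(i,j+1)$. By (E3) and (E4), the pair avoids $[\![S_3]\!]$ and $[\![S_4]\!]$ if and only if $\tau$ respects $H$ and $V$, that is, $\tau$ is a tiling with code $u$.

For the domain, let $u\in\Delta^+$ and choose $n\ge1$ different from the number of $\#$ in $u$. Then $(u,c^n)\in[\![S']\!]$ by (E1).
\end{proof}

\begin{example}\label{ex:tiny}
Let $D=\{0,1\}$, $d_0=0$, $H=\{(0,1),(1,0)\}$ and $V=\{(0,1)\}$. The $1\times1$ square has a tiling with code $0\#$, so the output $c$ is refuted by $u=0\#$. The $2\times2$ square has none: $H$ forces $\tau(1,0)=1$, and no tile can stand above $1$. So $c^2$ is related to every $u\in\Delta^+$. For instance, $u=01\#10\#$ has the right shape and respects $H$, and the error is found by the word $0\cdot1\cdot\#c\,1c\cdot0\cdot\#\in S_4$, which measures two letters between the tile $1$ at position $1$ and the tile $0$ at position $4$.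
\end{example}

\begin{proof}[Proof of Theorem~\ref{thm:undec}]
Let $\mathcal M$ be a Turing machine, take the tiling instance of Lemma~\ref{lem:tiling}, and build $S'$. It remains to pass to the alphabet $\{a,b\}$ and to supply the common first letter that Lemma~\ref{lem:early} needs. Let $\varphi\colon(\Delta\cup\{c\})^*\to X^*$ be a morphism that maps $\Delta$ injectively into $\{a,b\}^{|\Delta|}$ and fixes $c$. All $\varphi(d)$, $d\in\Delta$, have the same positive length, so $\varphi$ is injective on $\Delta^*$. Put $S=a\,\varphi(S')$; an automaton for $S$ is computable from $\mathcal M$. Then
\[
[\![S]\!]=\{(a\,\varphi(u),c^n):(u,c^n)\in[\![S']\!]\},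
\]
and by Lemma~\ref{lem:codes} the domain of $[\![S]\!]$ is $a\,\varphi(\Delta^+)\subseteq a\Sigma^+$. By Lemma~\ref{lem:early}, $[\![S]\!]$ has a $T$-controlled subsequential uniformization if and only if there is an $n\in\mathbb N$ with $(a\,\varphi(u),c^n)\in[\![S]\!]$ for all $u\in\Delta^+$. By injectivity of $\varphi$ this means $(u,c^n)\in[\![S']\!]$ for all $u\in\Delta^+$, which forces $n\ge1$ because $S'\subseteq N$. By Lemma~\ref{lem:codes}, such an $n$ exists if and only if some $n\times n$ square with $n\ge1$ has no tiling, and by Lemma~\ref{lem:tiling} this holds if and only if $\mathcal M$ halts. Thus $\mathcal M\mapsto S$ is a many-one reduction from the halting problem.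
\end{proof}

\section{Recursive enumerability}\label{sec:re}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}, part 1]
Let $S$ and $T$ be given, with $T$ of finite shift, and let $R=[\![S]\!]$. Subsequential transducers from $\Sigma^*$ to $\Gamma^*$ are finite objects and can be enumerated. It suffices to decide whether a given transducer is $T$-controlled and computes a uniformization of $R$.

Let $W$ be the set of synchronizations produced by its accepting runs. It is effectively regular: replace a transition on $a$ that emits $v$ by a path labeled $av$, and a final output $v$ by a path labeled $v$ to an accepting state. The relation $[\![W]\!]$ is the function computed by the transducer. First test whether $W\subseteq T$, and reject if not.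

Now let $W\subseteq T$, let $k$ bound the shift on $T$, and let $m$ bound the lengths of all emitted words and final outputs. A word of shift at most $k$ has at most $k+1$ maximal factors in $\Gamma^+$. In $a_1v_1\cdots a_nv_nv_{\mathrm{fin}}$ such a factor is some $v_i$ with $i<n$, or $v_nv_{\mathrm{fin}}$, or $v_{\mathrm{fin}}$ if $n=0$, so it has length at most $2m$. Hence the regular language $\pi_\Gamma(W)$ is finite, and its elements can be listed. This is the only use of finite shift: it reduces the inclusion $[\![W]\!]\subseteq R$ to the finitely many inclusions
\[
\pi_\Sigma\bigl(W\cap\pi_\Gamma^{-1}(v)\bigr)\subseteq\pi_\Sigma\bigl(S\cap\pi_\Gamma^{-1}(v)\bigr),\qquad v\in\pi_\Gamma(W),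
\]
of regular languages, which by \eqref{eq:fiber} say $[\![W]\!]^{-1}(v)\subseteq R^{-1}(v)$. Test these, and test the equality $\pi_\Sigma(W)=\pi_\Sigma(S)$ of the domains. All tests succeed if and only if the transducer is $T$-controlled and computes a uniformization of $R$.

So the problem is recursively enumerable. The proof of Theorem~\ref{thm:undec} many-one reduces the halting problem to it, with the fixed target $\Sigma\Gamma^*\Sigma^*$, and this gives $\Sigma^0_1$-completeness.
\end{proof}

\begin{remark}
It does not matter whether finite shift of $T$ is promised or has to be checked. Take an automaton for $T$ in which every state lies on an accepting run. If a strongly connected component contains transitions on letters of both alphabets, these lie on a common cycle, and repeating it gives unbounded shift. Otherwise a word accepted by an automaton with $s$ states is a product of at most $2s-1$ factors over a single alphabet, so its shift is less than $2s$.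
\end{remark}

\section{Bounded early output: a cost function}\label{sec:cost}

We turn to part~2 of Theorem~\ref{thm:sharp}. A transducer is $T$-controlled if and only if it is $T^\circ$-controlled, so we replace $T$ by the regular language $T^\circ$. (The hypothesis is stated for $T^\circ$ because words such as $c^na$, which no transducer produces, should not count against $T$.) A word $w$ with a $\Sigma$-letter factors uniquely as $w=xy$ with $x\in X^*\Sigma$ and $y\in\Gamma^*$, and $e(w)=|\pi_\Gamma(x)|$. Hence $e$ is bounded on $T$ if and only if the regular language $\pi_\Gamma\bigl(X^*\Sigma\cap T(\Gamma^*)^{-1}\bigr)$ is finite. This is decidable, and in the positive case the maximal length $\ell$ of its words ($\ell=0$ if it is empty) is a computable bound for $e$ on $T$.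

From now on fix $S$, $T$ and $\ell$ with $e\le\ell$ on $T$. Let $R=[\![S]\!]$, let $U=\pi_\Sigma(S)$ be its domain, and let
\[
Y_j=\{w\in X^*:|\pi_\Gamma(w)|=\ell-j\}\quad(0\le j\le\ell),\qquad Y=Y_0\cup\dots\cup Y_\ell .
\]
We think of $w\in Y_j$ as the history of a computation that may still write $j$ early letters. The empty history lies in $Y_\ell$.

For $\ell=0$ and $T=\Sigma^*\Gamma^*$, condition \eqref{eq:late} asks for a bound on the length of the output written at the end. In general we measure the same quantity, after the best possible use of the early letters. For $w\in Y$ let
\[
\mu(w)=\min\{|v|: v\in\Gamma^*,\ wv\in T,\ (\pi_\Sigma(w),\pi_\Gamma(w)v)\in R\},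
\]
the length of the shortest correct completion if the input ends after the history $w$. Inputs outside $U$ impose no obligation, so we put $\gamma(w)=\mu(w)$ if $\pi_\Sigma(w)\in U$ and $\gamma(w)=0$ otherwise. For $w\in Y_j$ define, by recursion on $j$,
\begin{equation}\label{eq:F}
F_j(w)=\sup_{x\in\Sigma^*}\ \min\Bigl(\gamma(wx),\ \min_{x',v}F_{j-|v|}(wx'v)\Bigr)\in\mathbb N\cup\{\infty\},
\end{equation}
where $x'$ ranges over the nonempty prefixes of $x$ and $v$ over the words in $\Gamma^+$ with $|v|\le j$. Note that $wx\in Y_j$ and $wx'v\in Y_{j-|v|}$. For $j=0$ the inner minimum is empty and $F_0(w)=\sup_x\gamma(wx)$. In words: an adversary chooses the remaining input $x$; we either stay silent during $x$ and pay the final completion, or break the silence after $x'$ by writing $v$, after which the adversary may choose anew.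

\begin{example}\label{ex:F}
Let $\Sigma=\{a,b\}$, $\Gamma=\{c,d\}$ and $T=\Sigma^+\Gamma\Sigma^+$, so $\ell=1$. No word of $\Sigma^*\Gamma^*$ lies in $T$, so $\mu=\infty$ on $\Sigma^*$ and on $\Sigma^*\Gamma$.

Let $S=(aa)^*bac\cup a(aa)^*bad$, so $U=a^*ba$, and let $v_n$ be the output related to $a^nba$. Then $F_0(a^nbv_n)=0$: for $x=a$ the word $a^nbv_na$ lies in $T$ and represents a pair of $R$, and for $x\ne a$ the input $a^nbx$ is not in $U$. Hence every term in the supremum $F_1(\varepsilon)$ is $0$: for $x\notin U$ because $\gamma(x)=0$, and for $x=a^nba$ by $x'=a^nb$, $v=v_n$. A transducer counts modulo $2$ and emits at $b$.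

Let instead $S=\{bac,bbd\}$ and take $x=ba$. Then $\gamma(ba)=\infty$, $F_0(bc)\ge\gamma(bcb)=\infty$, $F_0(bd)\ge\gamma(bda)=\infty$, and $F_0(bav)\ge\gamma(bav)=\infty$ for $v\in\Gamma$. So $F_1(\varepsilon)=\infty$: the output depends on the last letter but must be written before it.
\end{example}

In \eqref{eq:F} the pair $(x',v)$ is chosen with knowledge of all of $x$, while a transducer does not see the future. This costs nothing, because the value $F_{j-|v|}(wx'v)$ depends only on $x'$ and $v$: a transducer can emit at the first moment at which some $v$ has a small value.

\begin{lemma}\label{lem:char}
The relation $R$ has a $T$-controlled subsequential uniformization if and only if $F_\ell(\varepsilon)<\infty$.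
\end{lemma}

\begin{proof}
($\Rightarrow$) Take a $T$-controlled transducer that computes a uniformization of $R$. For an input $u=a_1\cdots a_n$ on which it emits $v_1,\dots,v_n$, let $\mathrm{hist}(u)=a_1v_1\cdots a_nv_n$. Let $M$ be the maximal length of an emitted word plus the maximal length of a final output. We show by induction on $j$ that $F_j(w)\le M$ whenever $w=\mathrm{hist}(u)\in Y_j$. For $u=\varepsilon$ this gives $F_\ell(\varepsilon)\le M$.

Let $x\in\Sigma^*$; we bound the term of $x$ in \eqref{eq:F}. If $ux\notin U$, then $\gamma(wx)=0$, since $\pi_\Sigma(wx)=ux$. So let $ux\in U$. Then $ux$ is accepted, and its synchronization $z$ lies in $T$ and represents a pair of $R$. Continue the run from $u$ along $x$.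

If nothing is emitted at the letters of $x$ other than the last one, then $z=wxv$, where $v$ consists of the word emitted at the last letter of $x$ (absent if $x=\varepsilon$) followed by the final output. So $\gamma(wx)\le|v|\le M$.

Otherwise let $x'$ be the shortest nonempty proper prefix of $x$ at whose last letter a word $v\ne\varepsilon$ is emitted. Then $\mathrm{hist}(ux')=wx'v$, and in $z$ this prefix is followed by a $\Sigma$-letter. All its $\Gamma$-letters are therefore early in $z$, and $\ell-j+|v|\le e(z)\le\ell$. This is where the bound on $e$ enters. So $1\le|v|\le j$, the history $wx'v$ lies in $Y_{j-|v|}$, and $F_{j-|v|}(wx'v)\le M$ by induction.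

($\Leftarrow$) Let $M=F_\ell(\varepsilon)<\infty$. The transducer must recognize with finite memory the histories of value at most $M$, so we first show that they form regular languages. For $v\in\Gamma^*$ let
\[
E_v=\{w\in Y: wv\in T,\ (\pi_\Sigma(w),\pi_\Gamma(w)v)\in R\}
= T\{v\}^{-1}\cap\bigcup_{|g|\le\ell}\Bigl(\pi_\Gamma^{-1}(g)\cap\pi_\Sigma^{-1}\bigl(R^{-1}(gv)\bigr)\Bigr),
\]
where $g$ ranges over $\Gamma^*$. The union is finite, so $E_v$ is regular by \eqref{eq:fiber}. Hence
\[
Z=\{w\in Y:\gamma(w)\le M\}=\bigl(Y\setminus\pi_\Sigma^{-1}(U)\bigr)\cup\bigcup_{|v|\le M}E_v
\]
is regular. We show by induction on $j$ that $P_j=\{w\in Y_j:F_j(w)\le M\}$ is regular. The set $B_j=\bigcup_{1\le|v|\le j}P_{j-|v|}\{v\}^{-1}$ of histories after which a good emission exists is regular by induction. A supremum of values in $\mathbb N\cup\{\infty\}$ exceeds $M$ if and only if one of the values does. So $w\in Y_j$ lies outside $P_j$ if and only if there is an $x\in\Sigma^*$ with $wx\notin Z$ and $wx'\notin B_j$ for all nonempty prefixes $x'$ of $x$. Take a deterministic automaton that recognizes $Z$ and $B_j$ with two sets of accepting states. The condition says that from the state reached by $w$ there is a path labeled in $\Sigma^*$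 that ends in a state rejecting for $Z$ and whose states after the first are all rejecting for $B_j$. This depends only on the state reached by $w$, so $Y_j\setminus P_j$ and $P_j$ are regular.

Let $\mathcal D$ be a deterministic automaton over $X$ whose state after $w$ determines membership of $w$ in all $Y_j$, all $P_j$, and all $E_v$ with $|v|\le M$. Fix a linear order on the words of $\Gamma^*$ of length at most $\max(\ell,M)$. The transducer stores the state of $\mathcal D$ reached by its history $w$, which is initially $\varepsilon$ and always lies in $Y$. On a letter $a$, with $w\in Y_j$, it emits the first $v$ with $1\le|v|\le j$ and $wav\in P_{j-|v|}$ if there is one, and $\varepsilon$ otherwise; the new history is $wav$ or $wa$. The final output is the first $v$ with $|v|\le M$ and $w\in E_v$, and is undefined if there is none. The state after $w$ determines the state after $wav$, so all these choices depend only on the stored state. If an input is accepted with history $w$ and final output $v$, then the synchronization is $wv$ and $w\in E_v$, so $wv\in T$ and the computed pair is in $R$. Thus the transducer is $T$-controlled and computes a function contained in $R$.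

It remains to see that every $u\in U$ is accepted. Let $w_0$ be the history right after the last nonempty emission on $u$, and $w_0=\varepsilon$ if there is none. Then $w_0\in P_j$ for some $j$, by the rule for emissions or because $\varepsilon\in P_\ell$, and the history at the end of $u$ is $w_0x$ with $x\in\Sigma^*$. Let $x'=x''a$ be a nonempty prefix of $x$. When its last letter $a$ was read, the history was $w_0x''\in Y_j$ and nothing was emitted, so no $v$ with $1\le|v|\le j$ has $w_0x'v\in P_{j-|v|}$. Hence the inner minimum in \eqref{eq:F} for $w_0$ and $x$ exceeds $M$, and $F_j(w_0)\le M$ forces $\gamma(w_0x)\le M$. Since $\pi_\Sigma(w_0x)=u\in U$, this means $\mu(w_0x)\le M$, so $w_0x\in E_v$ for some $|v|\le M$ and the final output is defined.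
\end{proof}

The construction of $P_j$ decides, for each given $M$, whether $F_\ell(\varepsilon)\le M$. This does not yet decide whether $F_\ell(\varepsilon)$ is finite, since again the search for $M$ is unbounded. We need a device that treats all $M$ at once.

\section{Computing the cost with distance automata}\label{sec:distance}

\subsection*{Distance automata}

A \emph{distance automaton} $\mathcal A$ is a finite nondeterministic automaton, with a set of initial and a set of final states, whose transitions carry weights in $\mathbb N$ and are labeled by letters or by $\varepsilon$. Its \emph{value} $\mathrm{val}_{\mathcal A}(y)\in\mathbb N\cup\{\infty\}$ on a word $y$ is the minimal total weight of an accepting run on $y$. The disjoint union of two distance automata computes the minimum of their values.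

The $\varepsilon$-transitions can be removed. For states $p,q$ and a letter $a$ such that some path from $p$ to $q$ has label $a$, introduce a transition $p\xrightarrow{a}q$ whose weight is the minimal weight of such a path; this is a shortest path computation. Keeping only these transitions preserves the value on every nonempty word, because a run on such a word splits into paths that each read one letter. For the empty word, declare every initial state from which a final state is reachable by $\varepsilon$-transitions to be the reason for adding one isolated state that is both initial and final; then the value on $\varepsilon$ is finite in the new automaton exactly when it was finite before.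

Hashiguchi's theorem~\cite{Hash} states that, for automata without $\varepsilon$-transitions and with weights in $\{0,1\}$, it is decidable whether $\mathrm{val}_{\mathcal A}$ is bounded on $\{y:\mathrm{val}_{\mathcal A}(y)<\infty\}$. We use it in the following form.

\begin{lemma}\label{lem:hash}
Given a distance automaton $\mathcal A$ and a regular language $L$, it is decidable whether $\sup_{y\in L}\mathrm{val}_{\mathcal A}(y)<\infty$.
\end{lemma}

\begin{proof}
Remove the $\varepsilon$-transitions; this changes at most one finite value into another finite value. Let $\mathcal A'$ arise by replacing every positive weight by $1$, and let $m\ge1$ bound the weights. Then $\mathrm{val}_{\mathcal A'}\le\mathrm{val}_{\mathcal A}\le m\cdot\mathrm{val}_{\mathcal A'}$, so we may work with $\mathcal A'$. Test whether $L$ is contained in the regular language accepted by $\mathcal A'$; if not, the supremum is infinite. Otherwise the product of $\mathcal A'$ with a deterministic automaton for $L$ has finite value exactly on $L$, where it agrees with $\mathcal A'$, and Hashiguchi's theorem applies.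
\end{proof}

Only finiteness of $F_\ell(\varepsilon)$ matters, so we may distort values, provided the distortion is uniform. For functions $f,g$ from a set to $\mathbb N\cup\{\infty\}$ write $f\approx g$ if $f\le\alpha\circ g$ and $g\le\alpha\circ f$ for some non-decreasing $\alpha\colon\mathbb N\to\mathbb N$, extended by $\alpha(\infty)=\infty$. Then $f$ and $g$ are finite at the same points. Three properties are needed.
\begin{itemize}
\item[(a)] One may enlarge $\alpha$. So finitely many relations $\approx$ hold with a common $\alpha$, their pointwise maximum, and we may assume $\alpha(n)\ge n$.
\item[(b)] The relation $\approx$ is transitive: for $\alpha_1$ and $\alpha_2$ take the maximum of $\alpha_1\circ\alpha_2$ and $\alpha_2\circ\alpha_1$.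
\item[(c)] If $s_i\le\alpha(t_i)$ for all $i\in I$, with $s_i,t_i\in\mathbb N\cup\{\infty\}$, then $\min_is_i\le\alpha(\min_it_i)$ and $\sup_is_i\le\alpha(\sup_it_i)$. For the minimum, take $i$ with $t_i$ minimal (both sides are $\infty$ if $I=\emptyset$); for the supremum, use $\alpha(t_i)\le\alpha(\sup_it_i)$.
\end{itemize}

\subsection*{The cost of the final output}

\begin{lemma}\label{lem:gamma}
One can construct a distance automaton whose value on each $w\in Y$ is $\gamma(w)$.
\end{lemma}

\begin{proof}
We first compute $\mu$. Let $S$ be given by a nondeterministic automaton $\mathcal S$ without $\varepsilon$-transitions, and $T$ by a complete deterministic automaton with initial state $t_{\mathrm{in}}$ and action $t\cdot z$. While reading $w$, we guess a word $s\in S$ that represents $(\pi_\Sigma(w),\pi_\Gamma(w)v)$ and pay $1$ for each letter of $v$. Two difficulties arise because $s$ and $wv$ are synchronized differently. The letters of $\pi_\Gamma(w)$ occur at different moments in $w$ and in $s$; we compare both with a word $g$ stored in the state, which is possible because $|g|\le\ell$. And the letters of $v$ may occur in $s$ before $w$ has been read; we run $T$ on $v$ from a guessed state $\hat t$ and verify at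 the end that $\hat t=t_{\mathrm{in}}\cdot w$.

The states are tuples $(g,i_1,i_2,p,t,\hat t,t')$ with $g=g_1\cdots g_{|g|}\in\Gamma^*$, $|g|\le\ell$, $0\le i_1,i_2\le|g|$, $p$ a state of $\mathcal S$, and $t,\hat t,t'$ states of the automaton for $T$. The initial states are those with $i_1=i_2=0$, $p$ initial, $t=t_{\mathrm{in}}$ and $t'=\hat t$; here $g$ and $\hat t$ are arbitrary, and they never change. The transitions are as follows; components not mentioned are unchanged.
\begin{itemize}
\item On $b\in\Gamma$, if $i_1<|g|$ and $b=g_{i_1+1}$: increment $i_1$ and replace $t$ by $t\cdot b$, at weight $0$.
\item On $a\in\Sigma$, for a transition $p\xrightarrow{a}p'$ of $\mathcal S$: replace $p$ by $p'$ and $t$ by $t\cdot a$, at weight $0$.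
\item On $\varepsilon$, for a transition $p\xrightarrow{b}p'$ of $\mathcal S$ with $b\in\Gamma$: replace $p$ by $p'$ and, if $i_2<|g|$ and $b=g_{i_2+1}$, increment $i_2$ at weight $0$; if $i_2=|g|$, replace $t'$ by $t'\cdot b$ at weight $1$.
\end{itemize}
A state is final if $i_1=i_2=|g|$, $p$ is final, $t=\hat t$, and $t'$ is final.

Consider an accepting run on $w$, and let $v$ be the word formed by the letters $b$ of its transitions of weight $1$, so that the weight is $|v|$. The counter $i_1$ shows $\pi_\Gamma(w)=g$. The $p$-components follow an accepting run of $\mathcal S$ on a word $s$ with $\pi_\Sigma(s)=\pi_\Sigma(w)$ and, by the counter $i_2$, $\pi_\Gamma(s)=gv$. At the end $\hat t=t=t_{\mathrm{in}}\cdot w$ and $t'=\hat t\cdot v$ is final, so $wv\in T$. Hence $\mu(w)\le|v|$. Conversely, let $w\in Y$ and let $v$ be as in the definition of $\mu(w)$, with $s\in S$ representing $(\pi_\Sigma(w),\pi_\Gamma(w)v)$. Guess $g=\pi_\Gamma(w)$ and $\hat t=t_{\mathrm{in}}\cdot w$, and follow an accepting run of $\mathcal S$ on $s$: before reading the $i$-th $\Sigma$-letter of $w$, perform the $\varepsilon$-transitions for the $\Gamma$-letters of $s$ that lie before its $i$-th $\Sigma$-letter and are not yet processed, and process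 the remaining ones at the end. This is an accepting run of weight $|v|$. So the value on $w\in Y$ is $\mu(w)$.

The union with an automaton for the regular language $Y\setminus\pi_\Sigma^{-1}(U)$, with all weights $0$, has value $0$ if $\pi_\Sigma(w)\notin U$ and value $\mu(w)$ otherwise.
\end{proof}

\subsection*{Suprema over suffixes}

The minima in \eqref{eq:F} are natural for distance automata, but the supremum over infinitely many $x$ is not. The next lemma removes it up to $\approx$. The idea is that, for a threshold $M$, all that the suffix $x$ sees of the prefix $w$ is the set $K$ of states reachable at cost at most $M$. Either all suffixes can be finished from $K$ at bounded cost or not, and Lemma~\ref{lem:hash} tells which. As there are finitely many sets $K$, one bound serves all good ones.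

\begin{lemma}\label{lem:sup}
Let $\diamond\notin X$ be a marker and $\mathcal B$ a distance automaton over $X\cup\{\diamond\}$. Put $G(w)=\sup_{x\in\Sigma^*}\mathrm{val}_{\mathcal B}(w\diamond x)$ for $w\in X^*$. One can construct a distance automaton $\mathcal A$ over $X$ with $\mathrm{val}_{\mathcal A}\approx G$ on $X^*$.
\end{lemma}

\begin{proof}
The words $w\diamond x$ are nonempty, so we may assume that $\mathcal B$ has no $\varepsilon$-transitions. Let $Q$ be its state set. For $q\in Q$ let $\rho_q(w)$ be the minimal weight of a run on $w\diamond$ from an initial state to $q$, and let $\eta_q(x)$ be the minimal weight of a run on $x$ from $q$ to a final state. Cutting runs after the marker gives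
\begin{equation}\label{eq:split}
\mathrm{val}_{\mathcal B}(w\diamond x)=\min_{q\in Q}\bigl(\rho_q(w)+\eta_q(x)\bigr).
\end{equation}
For $K\subseteq Q$ let $\eta_K=\min_{q\in K}\eta_q$; this is the value of $\mathcal B$ with $K$ as set of initial states. By Lemma~\ref{lem:hash} the family
\[
\mathcal K=\Bigl\{K\subseteq Q:\sup_{x\in\Sigma^*}\eta_K(x)<\infty\Bigr\}
\]
is computable, and $\emptyset\notin\mathcal K$ since $\eta_\emptyset=\infty$. Let $\beta$ be the maximum of the suprema for $K\in\mathcal K$, and $\beta=0$ if $\mathcal K=\emptyset$; it is used only in the analysis. Define
\[
A(w)=\min_{K\in\mathcal K}\ \sum_{q\in K}\rho_q(w).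
\]
For $K\in\mathcal K$ let $\mathcal A_K$ have the states $Q^K$ and one final state $\top$. Its initial states are the tuples of initial states of $\mathcal B$. On a letter of $X$ every coordinate takes a transition of $\mathcal B$, and the weights are added. From $(p_q)_{q\in K}$ there is an $\varepsilon$-transition to $\top$ for each choice of transitions $p_q\xrightarrow{\diamond}q$, $q\in K$, with the sum of their weights. The coordinates are independent, so $\mathcal A_K$ has value $\sum_{q\in K}\rho_q(w)$, and the union $\mathcal A$ of all $\mathcal A_K$ with $K\in\mathcal K$ has value $A$.

Suppose $G(w)=M<\infty$ and let $K=\{q:\rho_q(w)\le M\}$. For each $x\in\Sigma^*$, by \eqref{eq:split} some $q$ has $\rho_q(w)+\eta_q(x)\le M$; then $q\in K$ and $\eta_K(x)\le M$. Hence $K\in\mathcal K$ and $A(w)\le|Q|M$. Suppose $A(w)=m<\infty$, attained at $K\in\mathcal K$. Then $\rho_q(w)\le m$ for all $q\in K$, and for each $x\in\Sigma^*$ some $q\in K$ has $\eta_q(x)\le\beta$, so $G(w)\le m+\beta$ by \eqref{eq:split}. Thus $A\approx G$ with $\alpha(n)=\max(|Q|n,\,n+\beta)$.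
\end{proof}

\begin{lemma}\label{lem:approx}
For each $j\le\ell$ one can construct a distance automaton $\mathcal A_j$ over $X$ with $\mathrm{val}_{\mathcal A_j}\approx F_j$ on $Y_j$.
\end{lemma}

\begin{proof}
We use induction on $j$; let $\mathcal A_i$ be constructed for all $i<j$. For $w\in Y_j$ and $x\in\Sigma^*$ put
\[
\Phi(w,x)=\min\Bigl(\gamma(wx),\ \min_{x',v}\mathrm{val}_{\mathcal A_{j-|v|}}(wx'v)\Bigr),\qquad G(w)=\sup_{x\in\Sigma^*}\Phi(w,x),
\]
with $x'$ and $v$ ranging as in \eqref{eq:F}. By (a) there is one $\alpha$ with $\alpha(n)\ge n$ that witnesses $\mathrm{val}_{\mathcal A_i}\approx F_i$ on $Y_i$ for all $i<j$; it also witnesses $\gamma\approx\gamma$. Applying (c) to the minima and then to the supremum, in both directions, gives $F_j\approx G$ on $Y_j$.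

We build $\mathcal B$ over $X\cup\{\diamond\}$ with $\mathrm{val}_{\mathcal B}(w\diamond x)=\Phi(w,x)$ for $w\in Y_j$ and $x\in\Sigma^*$, as a union of finitely many automata. The first is the automaton of Lemma~\ref{lem:gamma} with a loop on $\diamond$ of weight $0$ at every state; its value on $w\diamond x$ is $\gamma(wx)$, as $wx\in Y$. Then, for each $v\in\Gamma^+$ with $|v|\le j$, there is an automaton that simulates $\mathcal A_{j-|v|}$ and keeps a phase in $\{0,1,2\}$. It starts in phase $0$, passes to phase $1$ on $\diamond$ at weight $0$ without changing the simulated state, and passes to phase $2$ on the next letter. From a simulated state $p$ in phase $2$ it has an $\varepsilon$-transition to a state $\top$, whose weight is the minimal weight of a run of $\mathcal A_{j-|v|}$ on $v$ from $p$ to a final state, if such a run exists. The state $\top$ is the only final state and has loops of weight $0$ on $\Sigma$. A run that enters $\top$ after $w\diamond x'$ has $x'\ne\varepsilon$ and corresponds to an accepting run of $\mathcal A_{j-|v|}$ on $wx'v$, and every such run arises. So the value on $w\diamond x$ is the minimum of $\mathrm{val}_{\mathcal A_{j-|v|}}(wx'v)$ over the nonempty prefixes $x'$ of $x$, and the union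 computes $\Phi$.

Lemma~\ref{lem:sup} applied to $\mathcal B$ yields $\mathcal A_j$ with $\mathrm{val}_{\mathcal A_j}\approx G$ on $Y_j$, and (b) gives $\mathrm{val}_{\mathcal A_j}\approx F_j$ on $Y_j$.
\end{proof}

\subsection*{End of the proof of Theorem~\ref{thm:sharp}}

\begin{proof}[Proof of part 2]
The condition on $T$ was decided, and $\ell$ computed, at the start of Section~\ref{sec:cost}. Construct $\mathcal A_\ell$ by Lemma~\ref{lem:approx}. Since $\varepsilon\in Y_\ell$, Lemmas~\ref{lem:char} and~\ref{lem:approx} show that $R$ has a $T$-controlled subsequential uniformization if and only if $\mathrm{val}_{\mathcal A_\ell}(\varepsilon)<\infty$, that is, if and only if a final state of $\mathcal A_\ell$ is reachable from an initial state by $\varepsilon$-transitions. This is decidable.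
\end{proof}

The bound $\ell$, known in advance from $T$ alone, was used to confine the histories of a solution to $Y$, to store $\pi_\Gamma(w)$ in a state, and to make the choice of $v$ and the depth of the recursion \eqref{eq:F} finite. For $T=\Sigma\Gamma^*\Sigma^*$ no such bound exists, since $e(ac^na)=n$, and Theorem~\ref{thm:undec} shows that the hypothesis cannot simply be dropped.

\begin{proof}[Proof of part 3]
Let every word of $T$ have shift at most $1$. A word that starts with a $\Sigma$-letter and has shift at most $1$ lies in $\Sigma^+\Gamma^*$, so $T^\circ\subseteq\Sigma^+\Gamma^*\cup\Gamma^*$. Hence $e=0$ on $T^\circ$, and part~2 applies with $\ell=0$. For $k\ge2$, the target $\Sigma\Gamma^*\Sigma^*$ of Theorem~\ref{thm:undec} has shift at most $2\le k$, so the problem is undecidable.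
\end{proof}

\begin{thebibliography}{9}

\bibitem{Hash}
Hashiguchi, JCSS 24 (1982), 233--244.

\bibitem{LW}
Christof L\"oding and Sarah Winter, \emph{Resynchronized Uniformization and Definability Problems for Rational Relations}, arXiv:2104.12508 (2021).

\end{thebibliography}
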